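# Infinite sums of elements of the Jacobson radical in reorderable rings

## 1. Countable sums, and a swindle

Let $X$ be a ring in which certain infinite families can be added. Suppose every member of such a family lies in the Jacobson radical $J$ of $X$. Must the sum lie in $J$? Finite sums do, because $J$ is an ideal. The problem, from Pace P. Nielsen, "Algebraization of infinite summation", arXiv:2508.14290 (2025), starts from a known theorem: for a suitable class of rings the answer is yes for countable sums. It asks whether the same is true for uncountable sums.

We begin with the countable case, which has a half-page proof once the vocabulary is fixed, and then ask what changes for longer families.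

**Conventions.** Rings are associative with identity $1$. We use these standard facts about $J$. It is a two-sided ideal. If $a\in J$ then $1-a$ is a unit. If $1-ra$ is a unit for every $r\in X$, then $a\in J$. If $e=e^2$, then $eXe$ is a ring with identity $e$, and $y\in eXe$ means $y=ey=ye$.

**Definition (summation system).** A summation system $\Sigma$ on $X$ assigns to certain families $\underline a=(a_i)_{i\in I}$ of elements of $X$, called *summable*, an element $\Sigma\underline a\in X$; the index set $I$ may be any set. Every finite family is summable with its usual sum (the empty family has sum $0$). Summability and the value of the sum are unchanged under reindexing by a bijection, and under adding or deleting members equal to $0$. So the size of a family is measured by its number of nonzero members.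

**Definition (reorderable ring).** $X$ is *reorderable* with respect to $\Sigma$ if the following hold.

- (R1) If $(a_i)_{i\in I}$ is summable and $r\in X$, then $(ra_i)_{i\in I}$ is summable with sum $r\,\Sigma(a_i)_{i\in I}$.
- (R2) If $(a_i)_{i\in I}$ is summable and $r\in X$, then $(a_ir)_{i\in I}$ is summable with sum $\Sigma(a_i)_{i\in I}\,r$.
- (R3) (Insertive associativity.) If $(a_i)_{i\in I}$ is summable and $I=\bigsqcup_{j\in J'}I_j$ with each $(a_i)_{i\in I_j}$ summable, then $\big(\Sigma(a_i)_{i\in I_j}\big)_{j\in J'}$ is summable with sum $\Sigma(a_i)_{i\in I}$.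
- (R4) (Left reordering.) Let $(a_i)_{i\in I}$ be summable, let $(r_k)_{k\in K}$ be an arbitrary family in $X$, and let $\psi\colon K\to\mathcal P(I)$ be a map such that, with $\psi'(i)=\{k\in K: i\in\psi(k)\}$, each family $(r_k)_{k\in\psi'(i)}$ is summable. Then all the families below are summable, and
$$\Sigma\Big(\Sigma(r_k)_{k\in\psi'(i)}\,a_i\Big)_{i\in I}=\Sigma\Big(r_k\,\Sigma(a_i)_{i\in\psi(k)}\Big)_{k\in K}.$$

Read (R4) as a double sum of the products $r_ka_i$ over the pairs with $i\in\psi(k)$. If for each fixed $i$ the coefficients $r_k$ can be added, then we may also sum first over $i$ and then over $k$. The force of (R4) is that it *produces* summable families on the right-hand side.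

**Example (power series).** Let $X=F[[t]]$ with $F$ a field. Call $(a_i)$ summable if for each $n$ only finitely many $a_i$ have a nonzero $t^n$-coefficient, and add coefficientwise. For (R1) and (R2), the $t^n$-coefficient of $ra_i$ involves only the coefficients of $a_i$ up to $n$. For (R3), a block sum has a nonzero $t^n$-coefficient only if some member of the block does. For (R4), a nonzero $t^n$-coefficient of $r_ka_i$ forces a nonzero $t^l$-coefficient of $a_i$ and a nonzero $t^{n-l}$-coefficient of $r_k$ for some $l\le n$. This leaves finitely many $i$, and for each of them finitely many $k\in\psi'(i)$. So for each $n$ only finitely many pairs $(i,k)$ matter, and finite sums may be reordered. Here $J=(t)$, and $J$ is visibly closed under all sums.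

**Example (linear maps).** Let $V$ be a vector space over $F$ of any infinite dimension and $X=\operatorname{End}(V)$, acting on the left. Call $(f_i)$ summable if for each $v\in V$ only finitely many $f_i(v)$ are nonzero, and add pointwise. Then (R1), (R2) and (R3) are immediate. For (R4), fix $v$: finitely many $i$ have $a_i(v)\ne0$, and for each of them finitely many $k\in\psi'(i)$ have $r_k(a_i(v))\neq 0$, so only finitely many pairs contribute at $v$. The projections to the lines spanned by the vectors of a basis form a summable family with $\dim V$ nonzero members, so genuinely uncountable families occur.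

**Definition ($I_0$-ring).** $X$ is an *$I_0$-ring* if every left ideal of $X$ that contains no nonzero idempotent is contained in $J$.

$F[[t]]$ is an $I_0$-ring: an ideal not inside $(t)$ contains a unit, hence contains $1$. $\operatorname{End}(V)$ is one too: if a left ideal contains $f$ with $f(v)\ne0$, choose $r$ with image $Fv$ and $r(f(v))=v$; then $rf$ has image $Fv$ and fixes $v$, so it is a nonzero idempotent of the left ideal. (In particular $J=0$ there, since $J$ never contains a nonzero idempotent: if $e=e^2\in J$, then $1-e$ is a unit and $(1-e)e=0$.) The ring $\mathbb Z$ is not an $I_0$-ring: $2\mathbb Z$ has no nonzero idempotent and $J=0$.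

From now on $X$ is reorderable with respect to $\Sigma$. Four formal rules follow from the axioms.

**(P1) Left multiples and subfamilies.** If $(a_i)_{i\in I}$ is summable and $(r_i)_{i\in I}$ is *any* family, then $(r_ia_i)_{i\in I}$ is summable: apply (R4) with $K=I$ and $\psi(i)=\{i\}$, so that $\psi'(i)=\{i\}$ and the coefficient families are singletons. Taking $r_i\in\{0,1\}$ and deleting zeros, every subfamily $(a_i)_{i\in S}$ is summable. By (R3), for the partition into $S$ and $I\setminus S$, we get $\Sigma(a_i)_{I}=\Sigma(a_i)_S+\Sigma(a_i)_{I\setminus S}$.

**(P2) Disjoint unions.** If $(a_i)_{i\in I}$ and $(b_j)_{j\in L}$ are summable and $I\cap L=\emptyset$, their union is summable with sum $\Sigma a+\Sigma b$. Apply (R4) to the finite family $(1,1)$ indexed by $\{1,2\}$, with $K=I\sqcup L$, $r_k=a_k$ and $\psi(k)=\{1\}$ for $k\in I$, and $r_k=b_k$ and $\psi(k)=\{2\}$ for $k\in L$. Then $\psi'(1)=I$ and $\psi'(2)=L$, the left side is $\Sigma a\cdot 1+\Sigma b\cdot 1$, and the right side is the sum of the union.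

**(P3) Termwise sums and differences.** If $(a_i)_{i\in I}$ and $(b_i)_{i\in I}$ are summable, so is $(a_i\pm b_i)_{i\in I}$, with sum $\Sigma a\pm\Sigma b$. For the sign, replace $b_i$ by $-b_i$ using (R1) with $r=-1$. Reindex the two families by $I\times\{1\}$ and $I\times\{2\}$, unite them by (P2), and apply (R3) to the partition into the pairs $\{(i,1),(i,2)\}$.

**(P4) Products.** If $(a_k)_{k\in I}$ and $(b_l)_{l\in L}$ are summable, then $(a_kb_l)_{(k,l)\in I\times L}$ is summable with sum $(\Sigma a)(\Sigma b)$. Apply (R4) to $(b_l)_{l\in L}$ with $K=I\times L$, $r_{(k,l)}=a_k$, $\psi(k,l)=\{l\}$. Then $\psi'(l)=I\times\{l\}$, the coefficient family over it is a copy of $(a_k)$, and the left side is $\Sigma\big((\Sigma a)b_l\big)_{l\in L}=(\Sigma a)(\Sigma b)$ by (R1).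

Now the easy case. Let $\omega=\{0,1,2,\dots\}$.

**Proposition 1.** Let $e=e^2\in X$, let $(a_k)_{k<\omega}$ be a summable family in $eXe$ with sum $e$, and put $\sigma_n=a_0+\dots+a_{n-1}$. If $e-\sigma_n$ is a unit of $eXe$ for every $n<\omega$, then $e=0$.

*Proof.* Put $u_n=e-\sigma_n$, with inverse $v_n$ in $eXe$. By (P1) the tail sum is $\Sigma(a_l)_{l\ge k}=e-\sigma_k=u_k$. Let $(y_k)_{k<\omega}$ be any sequence in $eXe$. Apply (R4) to $(a_l)_{l<\omega}$ with $K=\omega$, $r_k=y_kv_k$ and $\psi(k)=\{l:l\ge k\}$. Here $\psi'(l)=\{0,\dots,l\}$ is finite, so the hypothesis of (R4) holds for free. The conclusion is that the family of elements $r_k\,\Sigma(a_l)_{l\ge k}=y_kv_ku_k=y_k$ is summable. So *every* sequence in $eXe$ is summable.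

In particular the constant sequence $(e)_{k<\omega}$ has a sum $S$. Splitting off the first member and reindexing the rest gives $S=e+S$, so $e=0$. $\square$

**Lemma 2.** If $e=e^2$ and $\sigma\in J\cap eXe$, then $e-\sigma$ is a unit of $eXe$.

*Proof.* $1-\sigma$ has an inverse $z$ in $X$. Since $e\sigma=\sigma=\sigma e$, the element $1-\sigma$ commutes with $e$, and hence so does $z$. Then $ez=eze\in eXe$, and $(e-\sigma)ez=e(1-\sigma)z\,e=e$. Likewise $ez(e-\sigma)=e$. $\square$

**Countable sums.** *In an $I_0$-ring, $J$ is closed under countable sums.* Suppose $(a_i)_{i<\omega}$ is summable in $J$ with sum $a\notin J$. The left ideal $Xa$ contains $a$, so it is not inside $J$, and it contains an idempotent $e=ra\neq0$. Put $a_i'=e\,ra_i\,e\in J\cap eXe$. By (R1) and (R2), $(a'_i)$ is summable with sum $e(ra)e=e$. Its finite partial sums lie in $J\cap eXe$, so by Lemma 2 the hypotheses of Proposition 1 hold. Hence $e=0$, a contradiction. $\square$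

## 2. What breaks at length $\omega_1$, and the theorems

Replace $\omega$ by a limit ordinal $\kappa>0$. An ordinal is the set of smaller ordinals, $\kappa$ is a limit if $k<\kappa$ implies $k+1<\kappa$, and every infinite cardinal is a limit ordinal all of whose elements have smaller cardinality. Put $\sigma_\alpha=\Sigma(a_k)_{k<\alpha}$ for $\alpha\le\kappa$; this exists by (P1). Assume that $e-\sigma_\alpha$ is a unit of $eXe$ for all $\alpha<\kappa$ and that $\sigma_\kappa=e$. Does $e=0$ follow?

**Countable cofinality is no harder.** Suppose $\kappa$ is the supremum of a sequence $0=\alpha_0<\alpha_1<\cdots$. Put $a^*_n=\Sigma(a_k)_{\alpha_n\le k<\alpha_{n+1}}$. By (P1) and (R3), $(a_n^*)_{n<\omega}$ is summable in $eXe$ with sum $e$, and its partial sums are $\sigma_{\alpha_n}$. Proposition 1 gives $e=0$. So the first case not covered is $\kappa=\omega_1$.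

**Where the swindle stops.** Run the proof of Proposition 1 with $\kappa=\omega_1$. It fails in two places.

First, the hypothesis of (R4) now asks that $(y_kv_k)_{k\le l}$ be summable for each $l<\omega_1$, and for $l\ge\omega$ these families are infinite. Rule (P1) allows left multipliers that vary with the index, but nothing so far allows varying *right* multipliers $v_k$. In general they are not allowed. In $\operatorname{End}(V)$ with independent vectors $e_1,e_2,\dots$ taken from a basis, let $f_n$ send $e_n$ to $e_1$ and kill all other basis vectors, and let $r_n$ send $e_1$ to $e_n$ and kill all other basis vectors. Then $(f_n)$ is summable, but $f_nr_n(e_1)=e_1$ for every $n$, so $(f_nr_n)$ is not.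

Second, even if the first obstacle is removed, the argument can only apply to families $(y_k)_{k<\omega_1}$ whose proper initial segments are already summable. The constant family $y_k=e$ is not available: its segment of length $\omega$ is summable only if $e=0$, by the swindle itself. A summable family of length $\omega_1$ is not absurd in itself, so we need a different contradiction.

Both obstacles can be overcome. Here is what we shall prove; the letters $X$, $\Sigma$, $J$ are as before.

**Theorem A.** If $X$ is an $I_0$-ring and $(a_i)_{i\in I}$ is a $\Sigma$-summable family with all $a_i\in J$, $I$ of any cardinality, then $\Sigma(a_i)_{i\in I}\in J$.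

**Theorem B** (no $I_0$ hypothesis). Let $e=e^2\in X$, let $\kappa>0$ be a limit ordinal, and let $(a_k)_{k<\kappa}$ be a summable family in $eXe$. Put $\sigma_\alpha=\Sigma(a_k)_{k<\alpha}$ for $\alpha\le\kappa$. If $e-\sigma_\alpha$ is a unit of $eXe$ for every $\alpha<\kappa$ and $\sigma_\kappa=e$, then $e=0$.

**Theorem C.** For a reorderable ring $X$ the following are equivalent:

- (C1) $J$ is closed under all $\Sigma$-sums.
- (C2) Whenever $a\notin J$ is the sum of a summable family of elements of $J$, the two-sided ideal $XaX$ contains a nonzero idempotent.

Moreover, with no hypothesis on $X$ beyond reorderability: if $\kappa$ is an infinite cardinal such that $J$ is closed under sums of families indexed by sets of size $<\kappa$, and $a$ is the sum of a summable family of elements of $J$ indexed by a set of size $\kappa$, then $XaX$ contains no nonzero idempotent.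

**Theorem D.** There is, in ZFC, a reorderable ring in which $J$ is not closed under countable sums.

So the answer to the question is yes, for every cardinality and with no set-theoretic hypothesis. Theorem C says which idempotents are really used. Theorem D says that some such hypothesis is needed already for countable sums. The proofs below use neither Proposition 1 nor the countable theorem.

## 3. Telescoping inverses

Sections 3 and 4 prove Theorem B. Assume its hypotheses. Since $ea_ke=a_k$, (R1) and (R2) give $\sigma_\alpha\in eXe$. Put
$$u_\alpha=e-\sigma_\alpha\ (\alpha\le\kappa),\qquad v_\alpha=u_\alpha^{-1}\text{ in }eXe\ (\alpha<\kappa).$$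
Then $u_0=v_0=e$ and $u_\kappa=0$, and by (P1)
$$\Sigma(a_l)_{k\le l<\alpha}=\sigma_\alpha-\sigma_k=u_k-u_\alpha\qquad(k\le\alpha\le\kappa).\tag{1}$$

If $v_\alpha$ could be continued to $\alpha=\kappa$, as even a one-sided inverse of $u_\kappa=0$ in $eXe$, we would get $e=0$ at once. So we try to build "$v_\kappa$" as a sum of increments. Since $u_k-u_{k+1}=a_k$,
$$v_{k+1}-v_k=v_{k+1}(u_k-u_{k+1})v_k=v_{k+1}a_kv_k .$$
Put
$$b_k=v_{k+1}a_kv_k\quad(k<\kappa),\tag{2}$$
which makes sense because $k+1<\kappa$. Whenever the sum exists, write $\beta_\alpha=\Sigma(b_k)_{k<\alpha}$. For finite $\alpha$ the sum telescopes to $\beta_\alpha=v_\alpha-e$. We want this for all $\alpha<\kappa$, and a substitute for it at $\kappa$.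

Two questions arise. Is $(b_k)_{k<\kappa}$ summable at all? And if it is, why should the telescoping formula survive a limit stage? There is no topology here, so knowing $\beta_l=v_l-e$ for all $l<\alpha$ cannot be "passed to the limit".

**Step 1. The limit stages, assuming summability.** The purpose of this step is to replace the limit by an identity between honest sums. We expect
$$\sigma_\alpha\beta_\alpha=(e-u_\alpha)(v_\alpha-e)=v_\alpha-e-e+u_\alpha=\beta_\alpha-\sigma_\alpha.$$
The left side is a product of two sums. By (P4) it is a double sum over $\alpha\times\alpha$, which can be cut up so that each piece uses only indices below $\alpha$.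

**Claim 3.** Assume $(b_k)_{k<\kappa}$ is summable. Let $\alpha\le\kappa$ and suppose $\beta_l=v_l-e$ for all $l<\alpha$. Then $u_\alpha\beta_\alpha=e-u_\alpha$.

*Proof.* By (P4), $(a_kb_j)_{(k,j)\in\alpha\times\alpha}$ is summable with sum $\sigma_\alpha\beta_\alpha$. Partition $\alpha\times\alpha$ into the sets
$$P_l=\{(k,j):\max(k,j)=l\}=\{(k,l):k\le l\}\sqcup\{(l,j):j<l\}\qquad(l<\alpha).$$
By (P1) the subfamily over $P_l$ is summable, and its sum is the sum over the first piece plus the sum over the second. By (R2) the first piece gives $\sigma_{l+1}b_l$, and by (R1) the second gives $a_l\beta_l$. Note that $l+1<\kappa$, so $v_{l+1}$ exists. Using $\sigma_{l+1}=e-u_{l+1}$, $u_{l+1}v_{l+1}=e$ and $\beta_l=v_l-e$, the total is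
$$c_l=(e-u_{l+1})v_{l+1}a_lv_l+a_l(v_l-e)=(b_l-a_lv_l)+(a_lv_l-a_l)=b_l-a_l .$$
By (R3), $(c_l)_{l<\alpha}$ is summable with sum $\sigma_\alpha\beta_\alpha$. By (P3) the sum of $(b_l-a_l)_{l<\alpha}$ is $\beta_\alpha-\sigma_\alpha$. Hence $\sigma_\alpha\beta_\alpha=\beta_\alpha-\sigma_\alpha$. Since $\beta_\alpha\in eXe$ by (R1) and (R2), we get
$$u_\alpha\beta_\alpha=\beta_\alpha-\sigma_\alpha\beta_\alpha=\sigma_\alpha=e-u_\alpha.\qquad\square$$

**Step 2. Conclusion, assuming summability.** This step turns Claim 3 into $e=0$. We show $\beta_\alpha=v_\alpha-e$ for all $\alpha<\kappa$ by transfinite induction. If it holds for all $l<\alpha$, then $u_\alpha\beta_\alpha=e-u_\alpha$ by Claim 3, and multiplying on the left by $v_\alpha$ gives $\beta_\alpha=v_\alpha-e$. (No separate treatment of $0$, successors and limits is needed.) Therefore Claim 3 applies with $\alpha=\kappa$. Since $u_\kappa=0$, it reads $0=e$.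

So Theorem B is reduced to the summability of $(b_k)_{k<\kappa}$.

**The commutative case is finished.** If $X$ is commutative, then $b_k=(v_{k+1}v_k)a_k$ is a family of left multiples of the summable family $(a_k)$, so it is summable by (P1). In general only $v_{k+1}a_k$ is covered by (P1), and the factor $v_k$ on the right is the forbidden varying right multiplier of Section 2.

## 4. Moving the right multipliers $v_k$ past summability

Arbitrary right multipliers do not preserve summability, but the $v_k$ are not arbitrary: they invert $u_k$, and $u_k-u_\alpha$ is a sum of consecutive members of $(a_l)$. So the computation of Proposition 1 can be run again, as an induction.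

**Lemma 4.** Let $y_k\in eXe$ $(k<\kappa)$ be such that $(y_k)_{k<\alpha}$ is summable for every $\alpha<\kappa$. Then:

- (i) $(y_kv_k)_{k<\alpha}$ is summable for every $\alpha<\kappa$;
- (ii) $(y_k)_{k<\kappa}$ is summable.

*Proof of (i).* We induct on $\alpha<\kappa$. For $\alpha=0$ the family is empty. If $\alpha=\gamma+1$, add the single member $y_\gamma v_\gamma$ to the summable family $(y_kv_k)_{k<\gamma}$ by (P2).

Let $\alpha<\kappa$ be a limit. Apply (R4) to the summable family $(a_l)_{l<\alpha}$ with
$$K=\alpha,\qquad r_k=y_kv_k,\qquad \psi(k)=\{l:k\le l<\alpha\}.$$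
Then $\psi'(l)=\{k:k\le l\}$ is the initial segment $l+1$. Since $\alpha$ is a limit, $l+1<\alpha$, and $(y_kv_k)_{k\le l}$ is summable by the induction hypothesis. So (R4) applies. By (1) its right-hand family has the members
$$y_kv_k\,\Sigma(a_l)_{k\le l<\alpha}=y_kv_k(u_k-u_\alpha)=y_k-y_kv_ku_\alpha\qquad(k<\alpha),$$
and this family is summable. By assumption $(y_k)_{k<\alpha}$ is summable. Hence the difference $(y_kv_ku_\alpha)_{k<\alpha}$ is summable by (P3). Here $u_\alpha$ does not depend on $k$ and is invertible, so multiplying on the right by $v_\alpha$ and using (R2) shows that $(y_kv_k)_{k<\alpha}$ is summable.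

*Proof of (ii).* Apply (R4) in the same way to $(a_l)_{l<\kappa}$, with $K=\kappa$, $r_k=y_kv_k$ and $\psi(k)=\{l:k\le l<\kappa\}$. For $l<\kappa$ we have $l+1<\kappa$, so $(y_kv_k)_{k\le l}$ is summable by (i). The family produced is now
$$y_kv_k(u_k-u_\kappa)=y_kv_ku_k=y_k\qquad(k<\kappa),$$
because $u_\kappa=0$. So it is summable. $\square$

The same computation is thus used in two ways. Below $\kappa$ the element $u_\alpha$ is invertible, and we gain the right multipliers $v_k$ on segments. At $\kappa$ it is zero, and we gain the full length.

**Step 3. $(b_k)_{k<\kappa}$ is summable.** This is the assumption left open in Section 3.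

- By (P1), $(v_{k+1}a_k)_{k<\kappa}$ is summable, hence so are its initial segments. Lemma 4(i) with $y_k=v_{k+1}a_k$ shows that $(b_k)_{k<\alpha}$ is summable for every $\alpha<\kappa$.
- So $y_k=b_k$ satisfies the hypothesis of Lemma 4. Part (ii) shows that $(b_k)_{k<\kappa}$ is summable.

With Steps 1 and 2 this completes the proof of Theorem B. $\blacksquare$

## 5. Idempotents in $XaX$: Theorems C and A

Theorem B needs units at *every* earlier stage. Choosing a family of least possible size with sum outside $J$ provides them.

**Step 4. The last assertion of Theorem C.** We compress a family in $J$ to a corner where Theorem B applies. Let $\kappa$ be an infinite cardinal such that $J$ is closed under sums of families indexed by sets of size $<\kappa$. After reindexing, let $(a_i)_{i<\kappa}$ be summable in $J$ with sum $a$. Let $e=e^2\in XaX$, say $e=\sum_{t=1}^nr_tas_t$ (a finite sum, since a general element of $XaX$ has this form). Put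
$$a_i'=\sum_{t=1}^n e\,r_ta_is_t\,e\in J\cap eXe .$$
For each $t$, (R1) and (R2) show that $(er_ta_is_te)_{i<\kappa}$ is summable with sum $er_tas_te$. By (P3), $(a_i')_{i<\kappa}$ is summable with sum $e\big(\sum_tr_tas_t\big)e=e$.

For $\alpha<\kappa$ the index set $\alpha$ has cardinality $<\kappa$, so $\sigma_\alpha=\Sigma(a_i')_{i<\alpha}\in J$ by assumption, and $\sigma_\alpha\in eXe$. By Lemma 2, $e-\sigma_\alpha$ is a unit of $eXe$. Finally $\sigma_\kappa=e$, and $\kappa$ is a limit ordinal. Theorem B gives $e=0$. $\blacksquare$

**Step 5. The equivalence (C1) $\Leftrightarrow$ (C2).** If (C1) holds, there is no $a$ as in (C2), so (C2) is vacuous. Conversely assume (C2), and suppose (C1) fails. Let $\kappa$ be the least cardinality of an index set of a summable family in $J$ with sum outside $J$, and fix such a family, with sum $a\notin J$. Finite sums of elements of $J$ lie in $J$, so $\kappa$ is infinite. By minimality $J$ is closed under sums of families of size $<\kappa$. By Step 4, $XaX$ contains no nonzero idempotent, contradicting (C2). $\blacksquare$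

**Step 6. Theorem A.** We check (C2) for an $I_0$-ring. If $a\notin J$, the left ideal $Xa$ is not contained in $J$, since $a\in Xa$. So $Xa$ contains a nonzero idempotent, which lies in $XaX$. Thus (C2) holds, hence (C1). $\blacksquare$

## 6. A reorderable ring whose radical is not closed under countable sums

It remains to prove Theorem D. We want elements $x_1,x_2,\dots$ in $J$ with $s=\Sigma(x_n)$ outside $J$. So each geometric series $\sum_j(rx_m)^j$ must lie in $X$, while $\sum_js^j$ must not. Words in $(rx_m)^j$ keep returning to the letter $x_m$; the words in $s^j$ are arbitrary. We define $X$ by a condition that detects such returns.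

**Setup.** Let $F$ be a field, $\mathbb N=\{1,2,3,\dots\}$, $W$ the free monoid on $\{x_n:n\in\mathbb N\}$, and $P=F^W$ the ring of all formal series in these noncommuting variables, with product $(pq)(w)=\sum_{w=w_1w_2}p(w_1)q(w_2)$. For $p\in P$ let $S(p)$ be the set of suffixes of words in $\operatorname{supp}p$. Every suffix of a word in $S(p)$ is in $S(p)$.

For a sequence $\beta=(\beta_1,\beta_2,\dots)$ in $\mathbb N$ and $m\le n$ write $\beta^{m,n}=x_{\beta_n}x_{\beta_{n-1}}\cdots x_{\beta_{m+1}}$, so that $\beta$ is read from right to left.

**Definition (branch, tame).** $\beta$ is a *branch* of $p$ if $\beta^{0,n}\in S(p)$ for all $n$; since $S(p)$ is suffix-closed, it is equivalent to ask this for infinitely many $n$. The series $p$ is *tame* if in each of its branches some value occurs infinitely often. Let $X$ be the set of tame series.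

**Example.** $\sum_nx_1^n$ has only the branch $(1,1,1,\dots)$ and is tame. $\sum_nx_nx_{n-1}\cdots x_1$ has the branch $(1,2,3,\dots)$ and is not tame. $\sum_nx_1x_2\cdots x_n$ has no branch, so it is tame: a branch with $\beta_1=n$ would have to continue $n-1,n-2,\dots$ and stop after $n$ terms.

**Step 7. $X$ is a subring of $P$.** The series $1$ has no branch. Since $S(p-q)\subseteq S(p)\cup S(q)$, a branch $\beta$ of $p-q$ has $\beta^{0,n}$ in $S(p)$ for infinitely many $n$ or in $S(q)$ for infinitely many $n$. So it is a branch of $p$ or of $q$, and $X$ is closed under differences.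

Let $p,q\in X$ and let $\beta$ be a branch of $pq$. If $\beta$ is a branch of $q$, some value occurs infinitely often. Otherwise choose $N$ with $\beta^{0,n}\notin S(q)$ for all $n\ge N$. For $n\ge N$, $\beta^{0,n}$ is a suffix of a word $ab$ with $a\in\operatorname{supp}p$ and $b\in\operatorname{supp}q$. The word $b$ must be shorter than $\beta^{0,n}$, since otherwise $\beta^{0,n}$ would be a suffix of $b$ and lie in $S(q)$. So $b=\beta^{0,m}$ for some $m<n$, and $m<N$ because $b\in S(q)$; moreover $\beta^{m,n}$ is a suffix of $a$, so $\beta^{m,n}\in S(p)$. Some $m<N$ occurs for infinitely many $n$. Then $(\beta_{m+1},\beta_{m+2},\dots)$ is a branch of $p$, and some value occurs in it infinitely often. So $pq\in X$.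

**Step 8. The summation system.** Declare a family $(p_k)_{k\in K}$ in $X$ summable if

- (i) for each word $w$, only finitely many $k$ have $p_k(w)\ne0$; and
- (ii) for all $(r_k)\in X^K$, the pointwise sum $\sum_kr_kp_k$ lies in $X$.

The sum in (ii) makes sense: $(r_kp_k)(w)\ne0$ forces $p_k(w'')\ne0$ for one of the finitely many suffixes $w''$ of $w$, so by (i) only finitely many $k$ contribute at $w$. Let $\Sigma(p_k)$ be the pointwise sum; it lies in $X$ by (ii) with all $r_k=1$. Finite families are summable because $X$ is a ring. Invariance under reindexing and under adding or deleting zeros is clear. Subfamilies of summable families are summable: take some $r_k=0$ in (ii).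

**Step 9. $X$ is reorderable.** We check the four axioms. In each case only finitely many terms contribute at a given word, so pointwise sums may be rearranged.

(R1) If $(rp_k)(w)\ne0$, then $p_k$ is nonzero at a suffix of $w$; this gives (i). Next, $\sum_kr_k(rp_k)=\sum_k(r_kr)p_k\in X$ by (ii) for $(p_k)$. The value of the sum is $r\,\Sigma(p_k)$.

(R2) If $(p_kr)(w)\neq0$, then $p_k$ is nonzero at a prefix of $w$; this gives (i). Next, $\sum_kr_k(p_kr)=\big(\sum_kr_kp_k\big)r\in X$. The value is $\Sigma(p_k)\,r$.

(R3) Let $K=\bigsqcup_jK_j$ and $q_j=\Sigma(p_k)_{k\in K_j}$. If $q_j(w)\ne0$, then $p_k(w)\neq0$ for some $k\in K_j$, so (i) holds for $(q_j)$. With $j(k)$ denoting the index with $k\in K_{j(k)}$, we have $\sum_jr_jq_j=\sum_kr_{j(k)}p_k\in X$, which is (ii). Taking all $r_j=1$ gives the value.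

(R4) Let $(a_i)_{i\in I}$, $(r_k)_{k\in K}$, $\psi$ be as in (R4). Put $R_i=\Sigma(r_k)_{k\in\psi'(i)}\in X$ and $b_k=r_k\,\Sigma(a_i)_{i\in\psi(k)}\in X$, where the inner families are summable as subfamilies. The family $(R_ia_i)_{i\in I}$ satisfies (i) because $(R_ia_i)(w)\neq0$ forces $a_i$ to be nonzero at a suffix of $w$. It satisfies (ii) because $\sum_is_iR_ia_i\in X$ for all $(s_i)\in X^I$, by (ii) for $(a_i)$ with multipliers $s_iR_i$.

For $(b_k)$, let $(s_k)\in X^K$ and fix a word $w$. There are finitely many factorizations $w=w_1w_2w_3$. For each, only finitely many $i$ have $a_i(w_3)\ne0$, and for each such $i$ only finitely many $k\in\psi'(i)$ have $r_k(w_2)\ne0$. So the double family of products $s_kr_ka_i$ over pairs with $i\in\psi(k)$ is pointwise finite. In the same way (using factorizations $w=w_2w_3$) the double family $r_ka_i$ is pointwise finite. Since $b_k(w)=\sum_{i\in\psi(k)}(r_ka_i)(w)$, this gives (i) for $(b_k)$. For (ii), rearrange: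
$$\sum_ks_kb_k=\sum_i\Big(\sum_{k\in\psi'(i)}s_kr_k\Big)a_i .\tag{3}$$
The inner sums lie in $X$, by (ii) for the summable family $(r_k)_{k\in\psi'(i)}$. Then the whole sum lies in $X$, by (ii) for $(a_i)$. So $(b_k)$ is summable, and (3) with all $s_k=1$ is the identity in (R4).

**Step 10. $(x_n)_{n\in\mathbb N}$ is summable.** Condition (i) is clear. For (ii), let $\beta$ be a branch of $\sum_nr_nx_n$ with $r_n\in X$, and let $n=\beta_1$. A word of the support that ends in $x_n$ has the form $ux_n$ with $u\in\operatorname{supp}r_n$. Each $\beta^{0,j}$ with $j\ge1$ is a suffix of such a word, so $\beta^{1,j}\in S(r_n)$. Thus $(\beta_2,\beta_3,\dots)$ is a branch of $r_n$, and some value occurs in it infinitely often. Hence $\sum_nr_nx_n$ is tame. Put $s=\Sigma(x_n)_{n\in\mathbb N}\in X$.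

**Step 11. Each $x_m$ lies in $J$.** It suffices that $1-y$ is a unit of $X$ for every $y=rx_m$ with $r\in X$. Every word in $\operatorname{supp}y$ ends in $x_m$, so $\operatorname{supp}(y^j)$ has only words of length at least $j$, and $z=\sum_{j\ge0}y^j$ is the inverse of $1-y$ in $P$. We show that $z$ is tame.

Let $\beta$ be a branch of $z$, and suppose every value occurs only finitely often in $\beta$. Choose $M$ with $\beta_i\ne m$ for all $i>M$, and let $n>M$. Then $\beta^{0,n}$ is a suffix of some concatenation $w_j\cdots w_1$ with $j\ge1$ and all $w_t\in\operatorname{supp}y$. Number the positions of its letters from the right, starting at $1$. The last letter of $w_t$ has position $c_t+1$, where $c_t=|w_1|+\dots+|w_{t-1}|$. Let $t$ be maximal with $c_t+1\le n$ (note $c_1+1=1\le n$), and put $c=c_t$. The letter at position $c+1$ is $x_m$, so $\beta_{c+1}=m$, hence $c+1\le M$ and $c<M$. The positions $c+1,\dots,n$ all belong to $w_t$: if $t<j$, then $c_{t+1}+1>n$ by maximality, so $c+|w_t|=c_{t+1}\ge n$; if $t=j$, then $c+|w_j|$ is the total length, which is at least $n$. So $\beta^{c,n}$ is a suffix of $w_t$, that is, $\beta^{c,n}\in S(y)$.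

Some $c<M$ arises for infinitely many $n$. Then $(\beta_{c+1},\beta_{c+2},\dots)$ is a branch of $y\in X$, so some value occurs in it infinitely often, contrary to our assumption on $\beta$. Hence $z\in X$, and $x_m\in J$.

**Step 12. $s\notin J$.** The series $s^j$ is the sum of all words of length $j$, so the inverse of $1-s$ in $P$ is the sum of all words of $W$. It has the branch $(1,2,3,\dots)$, in which no value repeats, so it is not in $X$. Inverses in $P$ are unique, so $1-s$ is not a unit of $X$, and $s\notin J$.

Thus every $x_n$ lies in $J$, while $\Sigma(x_n)_{n\in\mathbb N}=s\notin J$. This proves Theorem D. $\blacksquare$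

**Remark.** We can see directly how this ring escapes Theorem C. Every series in $XsX$ has zero constant term. A nonzero $p$ with zero constant term is never idempotent: if the shortest words in $\operatorname{supp}p$ have length $d\ge1$, then all words in $\operatorname{supp}(p^2)$ have length at least $2d>d$. So $XsX$ contains no nonzero idempotent and (C2) fails for $a=s$. In particular $Xs$ is a left ideal without nonzero idempotents that is not contained in $J$, so $X$ is not an $I_0$-ring.
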